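\title{Jump operators on the subTuring degrees have fixed points}

\begin{abstract}
The subTuring degrees extend the Turing degrees from total to partial functions on $\omega$. We show that the Turing jump has no strict extension to them that is uniformly inflationary, uniformly monotone and uniformly conservative: above every partial function there is a partial function $f$ with $J(f)\equiv_{\mathrm{subT}}f$ for all such operators $J$ at once. This answers a question of Kihara and Ng. The negative answer persists when all uniformity is dropped. We also identify the greatest operator of this kind and the least degree fixed by all of them, and we find common fixed points that extend to a total function $g$ with $\omega_1^g=\omega_1^{CK}$, or to a total function computable from Kleene's $\mathcal O$.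
\end{abstract}

\section{The question}\label{sec:question}

\subsection*{SubTuring reducibility}
All functions are partial functions from $\omega$ to $\omega$. We identify a function with its graph, so $f\subseteq g$ means that $g$ extends $f$. Fix a computable bijection $\langle\cdot,\cdot\rangle\colon\omega^2\to\omega$ and a standard enumeration $(\Phi_e)_{e\in\omega}$ of the partial computable functions on finite sequences of numbers.

An index $e$ describes a computation that questions an oracle $g$, one query at a time. On input $n$, the computation $\Phi_e[g](n)$ runs as follows. At stage $k$ it has received answers $a_0,\dots,a_{k-1}$ and computes $\Phi_e(n,a_0,\dots,a_{k-1})=\langle i_k,q_k\rangle$. If $i_k=1$, it halts with output $q_k$. If $i_k=0$, it queries $g$ at $q_k$: if $q_k\in\mathrm{dom}(g)$ it receives $a_k=g(q_k)$ and goes on to stage $k+1$, and if $q_k\notin\mathrm{dom}(g)$ it waits forever. In all other cases it diverges. We write $\Phi_e[g](n)=k$ for ``the computation halts with output $k$'', and $\Phi_e[g]$ for the partial function so defined.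

We say that $f$ is \emph{subTuring reducible to $g$ via $e$} if $f\subseteq\Phi_e[g]$, that is, if $\Phi_e[g](n)=f(n)$ for all $n\in\mathrm{dom}(f)$. We write $f\le g$ for $f\le_{\mathrm{subT}}g$, meaning that $f$ is reducible to $g$ via some $e$, and we write $\equiv$ and $<$ for the induced equivalence and strict order. The equivalence classes are the \emph{subTuring degrees}.

The reducibility treats $\mathrm{dom}(f)$ as a promise on the input and $\mathrm{dom}(g)$ as a restriction on the queries. A reduction owes nothing on inputs outside $\mathrm{dom}(f)$, so a domain carries no information by itself: for every set $A$, the function that is $0$ on $A$ and undefined elsewhere is reducible to $\emptyset$. Restricting a function makes it weaker: $f\subseteq g$ implies $f\le g$. For total $f$ and $g$, the relation $f\le g$ is Turing reducibility $f\le_T g$. For total $f$ the \emph{Turing jump} $f'$ is the total function with $f'(e)=1$ if $\Phi_e[f](e)$ halts and $f'(e)=0$ otherwise. We let $0$ be the constant zero function, $0^{(0)}=0$ and $0^{(n+1)}=(0^{(n)})'$.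

\subsection*{Extending the jump}
On total functions the jump is inflationary, monotone and strict, and the first two properties hold uniformly in the indices. It is natural to ask for an operator on all partial functions with the same properties.

\begin{definition}\label{def:jumplike}
An operator $J$ on partial functions is
\begin{itemize}
\item \emph{uniformly inflationary} if there is one index $e$ such that $f\le J(f)$ via $e$ for all $f$;
\item \emph{uniformly monotone} if there is a computable function $d\mapsto d^*$ such that $f\le g$ via $d$ implies $J(f)\le J(g)$ via $d^*$;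
\item \emph{uniformly conservative} if there are two indices that witness $J(f)\le f'$ and $f'\le J(f)$ for all total $f$;
\item \emph{strict} if $f<J(f)$ for all $f$.
\end{itemize}
We call $J$ \emph{jump-like} if it has the first three properties.
\end{definition}

The first candidate is the relative halting problem $K$: put $K(f)(e)=1$ if $\Phi_e[f](e)$ halts, $K(f)(e)=0$ if $\Phi_e[f](e)$ diverges without ever querying outside $\mathrm{dom}(f)$, and leave $K(f)(e)$ undefined otherwise. Three facts are known.
\begin{itemize}
\item[(B1)] $K$ is jump-like.
\item[(B2)] If $J$ is jump-like, then $f<J(f)$ for every $f$ that extends to a total hyperarithmetical function.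
\item[(B3)] $K$ is not strict: $K(f)\equiv f$ for some partial $f$.
\end{itemize}
None of our proofs uses these facts; hyperarithmetical functions are recalled in Section~\ref{sec:basis}, where we compare (B2) with our results. The question, posed by Kihara and Ng \cite{KN}, is:
\begin{quote}
\emph{Is there a uniformly inflationary, uniformly monotone, uniformly conservative, strict operator on the subTuring degrees?}
\end{quote}

There are reasons to expect one. A fixed point of a jump-like operator must be complicated, as the following finite version of (B2) shows.

\begin{lemma}\label{lem:finitejumps}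
If $J$ is jump-like and $J(f)\le f$, then $0^{(n)}\le f$ for all $n$. Hence $f<J(f)$ whenever $f$ extends to a total $g$ that fails to compute some $0^{(n)}$.
\end{lemma}

\begin{proof}
We have $0\le f$ by a reduction that asks no query. If $0^{(n)}\le f$, then $0^{(n+1)}\le J(0^{(n)})\le J(f)\le f$ by conservativity and monotonicity. If moreover $f\subseteq g$, then $0^{(n)}\le f\le g$ for all $n$.
\end{proof}

In particular $f<J(f)$ if $f$ extends to a total $g\le_T0^{(n)}$, because such a $g$ does not compute $0^{(n+1)}$. One might therefore read (B3) as a defect of $K$ that a stronger operator repairs. On the other hand, the diagonal argument behind the strictness of the jump has a gap for partial oracles. Suppose $K(f)\le f$ via $c$, and let $\Phi_d[f](x)$ run $\Phi_c[f](x)$, halt if the output is $0$, and loop without further queries if the output is anything else. If $\Phi_d[f](d)$ halts, then $K(f)(d)=1$, so $\Phi_c[f](d)=1$ and $\Phi_d[f](d)$ loops. If $\Phi_d[f](d)$ diverges with all queries in $\mathrm{dom}(f)$, then $K(f)(d)=0$, so $\Phi_c[f](d)=0$ and $\Phi_d[f](d)$ halts. For total $f$, where $K(f)=f'$, this proves $f'\not\le f$. For partial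 $f$ it only proves that $\Phi_d[f](d)$ queries outside $\mathrm{dom}(f)$. The gap cannot be closed, whatever the operator.

\begin{theorem}\label{thm:main}
No jump-like operator is strict. Moreover, for every partial function $h$ there is a partial function $f\ge h$ such that $J(f)\equiv f$ for all jump-like operators $J$ at once.
\end{theorem}

The proof, in Section~\ref{sec:answer}, bounds $J(f)$ by what the jumps of all total extensions of $f$ compute in common. This bound is monotone for inclusion of graphs, so it has a fixed point. Section~\ref{sec:nonuniform} removes the uniformity: no order-preserving $J$ with $J(g)\le g'$ for all total $g$ is strict. Section~\ref{sec:greatest} constructs the greatest jump-like operator and the least degree fixed by all jump-like operators. Section~\ref{sec:basis} finds common fixed points with simple total extensions, which rules out two natural enlargements of the range in (B2).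

\section{Indices, fixed points and consensus}\label{sec:tools}

For a partial $f$ let $\mathrm{Ext}(f)$ be the set of total $g\supseteq f$. It is nonempty, and $f_1\subseteq f_2$ implies $\mathrm{Ext}(f_2)\subseteq\mathrm{Ext}(f_1)$. Let $(a\oplus b)(2n)=a(n)$ and $(a\oplus b)(2n+1)=b(n)$; then $a,b\le a\oplus b$. An equation between possibly undefined terms means that both sides are undefined or both are defined and equal. The letter $X$ ranges over partial functions.

\begin{itemize}
\item[(F1)] If $f\subseteq g$, then $\Phi_e[f]\subseteq\Phi_e[g]$, since a halting computation queries only points of $\mathrm{dom}(f)$.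
\item[(F2)] There is a computable function $\mathrm{comp}$ with $\Phi_{\mathrm{comp}(c,d)}[X]=\Phi_c[\Phi_d[X]]$ for all $X$: simulate $\Phi_c$ and answer a query $q$ by running $\Phi_d[X](q)$. By (F1), if $f\le h$ via $c$ and $h\le g$ via $d$, then $f\le g$ via $\mathrm{comp}(c,d)$.
\item[(F3)] There is an index $\iota$ with $\Phi_\iota[X]=X$ for all $X$. So $f\subseteq g$ implies $f\le g$ via $\iota$.
\item[(F4)] By the s-m-n theorem there is a computable $r$ with $\Phi_{r(b,n)}[X](x)=\Phi_b[X](n)$ for all $X$ and $x$.
\item[(F5)] There is an index $u$ with $\Phi_u[X](e)=\Phi_e[X](e)$ for all $X$ and $e$.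
\item[(F6)] There is an index $v$ with $\Phi_v[g']=g$ for all total $g$: on input $n$, ask $g'$ for $k=0,1,\dots$ whether the computation ``query $n$ and halt if the answer is $k$'' halts. There is also a computable $j$ such that, for total $g$ and $p$, if $g\le p$ via $a$ then $g'\le p'$ via $j(a)$. Indeed $g=\Phi_a[p]$, so $\Phi_e[g](e)=\Phi_{\mathrm{comp}(e,a)}[p](e)=\Phi_x[p](x)$ for $x=r(\mathrm{comp}(e,a),e)$, and hence $g'(e)=p'(x)$.
\item[(F7)] By the recursion theorem, for every total computable $s$ there is $d$ with $\Phi_d=\Phi_{s(d)}$, and hence $\Phi_d[X]=\Phi_{s(d)}[X]$ for all $X$.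
\end{itemize}

Call a map $M$ on partial functions \emph{$\subseteq$-monotone} if $f\subseteq g$ implies $M(f)\subseteq M(g)$.

\begin{lemma}\label{lem:lfp}
Let $M$ be $\subseteq$-monotone. Put $f_0=\emptyset$, $f_{\alpha+1}=M(f_\alpha)$, and $f_\lambda=\bigcup_{\alpha<\lambda}f_\alpha$ for limit $\lambda$. Then some $f_\gamma$ is the $\subseteq$-least fixed point of $M$.
\end{lemma}

\begin{proof}
We show by induction that the sequence is increasing up to $\alpha$ and that $f_\alpha\subseteq M(f_\alpha)$. This holds for $\alpha=0$. At a successor, $f_\alpha\subseteq f_{\alpha+1}$ gives $f_{\alpha+1}=M(f_\alpha)\subseteq M(f_{\alpha+1})$. At a limit, $f_\lambda$ is the union of a chain, hence a partial function, and $f_\beta\subseteq f_{\beta+1}=M(f_\beta)\subseteq M(f_\lambda)$ for all $\beta<\lambda$. An increasing sequence of subsets of the countable set $\omega\times\omega$ cannot grow at all $\aleph_1$ countable stages, so $f_{\gamma+1}=f_\gamma$ for some $\gamma$. If $M(h)=h$, then $f_\alpha\subseteq h$ for all $\alpha$ by induction, since $f_\alpha\subseteq h$ gives $M(f_\alpha)\subseteq M(h)=h$.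
\end{proof}

Every construction in this paper uses one device: a single partial function that records all outputs on which a family of oracles agrees.

\begin{definition}\label{def:consensus}
For a nonempty family $\mathcal X$ of partial functions, the \emph{consensus} of $\mathcal X$ is the partial function $\Lambda(\mathcal X)$ given by
\[
\Lambda(\mathcal X)(e)=k\iff\Phi_e[X](e)=k\ \text{ for all }X\in\mathcal X,
\]
and undefined at $e$ if there is no such $k$.
\end{definition}

Since $\mathcal X$ is nonempty, there is at most one such $k$. The consensus is a greatest lower bound of $\mathcal X$ with respect to reductions given by a single index.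

\begin{lemma}\label{lem:consensus}
Let $\mathcal X$ be a nonempty family of partial functions.
\begin{itemize}
\item[(a)] If $\emptyset\ne\mathcal Y\subseteq\mathcal X$, then $\Lambda(\mathcal X)\subseteq\Lambda(\mathcal Y)$.
\item[(b)] $\Lambda(\mathcal X)\le X$ via $u$ for every $X\in\mathcal X$.
\item[(c)] There is a computable function $\ell$, independent of $\mathcal X$, such that if $q\le X$ via $b$ for all $X\in\mathcal X$, then $q\le\Lambda(\mathcal X)$ via $\ell(b)$.
\end{itemize}
\end{lemma}

\begin{proof}
Part (a) holds because a condition on all members of $\mathcal X$ is a condition on all members of $\mathcal Y$. For (b), if $\Lambda(\mathcal X)(e)=k$ then $\Phi_u[X](e)=\Phi_e[X](e)=k$. For (c), let $\ell(b)$ be an index of ``on input $n$, query $r(b,n)$ and output the answer''. If $n\in\mathrm{dom}(q)$ and $x=r(b,n)$, then $\Phi_x[X](x)=\Phi_b[X](n)=q(n)$ for all $X\in\mathcal X$, so $\Lambda(\mathcal X)(x)=q(n)$.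
\end{proof}

\section{A common fixed point}\label{sec:answer}

Let $J$ be jump-like. About $J(f)$ for a partial $f$ we know little, but conservativity determines $J$ on total functions, and monotonicity transfers this downward: if $g\in\mathrm{Ext}(f)$, then $J(f)\le J(g)\le g'$. The point is that both reductions have indices that do not depend on $g$. We isolate this property, and we allow any bound in place of the jump.

\begin{definition}\label{def:bounded}
Let $H$ be a map from total functions to partial functions. An operator $J$ is \emph{uniformly $H$-bounded} if there is one index $b$ such that $J(f)\le H(g)$ via $b$ whenever $g$ is total and $f\subseteq g$. Put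
\[
M_H(f)=\Lambda(\{H(g):g\in\mathrm{Ext}(f)\}),
\]
and write $M$ for $M_H$ when $H(g)=g'$.
\end{definition}

\begin{lemma}\label{lem:bound}
\begin{itemize}
\item[(a)] $M_H$ is $\subseteq$-monotone.
\item[(b)] If $J$ is uniformly $H$-bounded, then $J(f)\le M_H(f)$ for every $f$.
\item[(c)] Every jump-like $J$ is uniformly $H$-bounded for $H(g)=g'$. Hence $J(f)\le M(f)$ for every $f$.
\end{itemize}
\end{lemma}

\begin{proof}
Part (a) follows from Lemma~\ref{lem:consensus}(a), since a larger $f$ has fewer total extensions, and (b) is Lemma~\ref{lem:consensus}(c). For (c), let $c$ witness $J(g)\le g'$ for all total $g$. If $f\subseteq g$ with $g$ total, then $f\le g$ via $\iota$, so $J(f)\le J(g)$ via $\iota^*$, and $J(f)\le g'$ via $\mathrm{comp}(\iota^*,c)$.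
\end{proof}

So $M$ dominates all jump-like operators, and any $f$ with $M(f)\le f$ defeats all of them. For total $f$ we have $M(f)=\Lambda(\{f'\})\equiv f'$ by Lemma~\ref{lem:consensus}(b),(c), so such an $f$ cannot be total. The following example shows how a partial function can absorb its own jump.

\begin{example}\label{ex:stages}
Let $f_0=\emptyset$, $f_1=M(\emptyset)$, $f_2=M(f_1),\dots$ be the stages of Lemma~\ref{lem:lfp} for $M$. We follow four indices.

Let $\Phi_z[X](x)=0$ without queries. All oracles agree, so $f_1(z)=0$.

Let $\Phi_y[X](x)=\Phi_v[X](z)$, so that $\Phi_y[g'](y)=g(z)$ for total $g$. The value $g(z)$ varies over $\mathrm{Ext}(f_0)$, so $y\notin\mathrm{dom}(f_1)$. It is $0$ throughout $\mathrm{Ext}(f_1)$, so $f_2(y)=0$. Each new value removes total extensions, and the remaining ones agree on more.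

For the index $v$ itself, $\Phi_v[g'](v)=g(v)$. If $v\notin\mathrm{dom}(f_\alpha)$, then $g(v)$ varies over $\mathrm{Ext}(f_\alpha)$ and $v\notin\mathrm{dom}(f_{\alpha+1})$. So $v$ never enters.

Let $\Phi_m[X](x)=\Phi_v[X](x)+1$, so that $\Phi_m[g'](m)=g(m)+1$. This is the diagonal index. If $f=M(f)$ and $m\in\mathrm{dom}(f)$, then $f(m)=g(m)+1=f(m)+1$ for $g\in\mathrm{Ext}(f)$, which is absurd. If $m\notin\mathrm{dom}(f)$, the extensions of $f$ disagree at $m$ and $M(f)(m)$ is undefined. Diagonalization only keeps $m$ out of the domain.

Meanwhile the stages climb the jump hierarchy. Put $b_0=z$ and $b_{n+1}=\ell(j(b_n))$. Then $0^{(n)}\le f_n$ via $b_n$. For if this holds for $n$, then every $g\in\mathrm{Ext}(f_n)$ has $0^{(n)}\le g$ via $b_n$ by (F1), hence $0^{(n+1)}\le g'$ via $j(b_n)$, and Lemma~\ref{lem:consensus}(c) gives $0^{(n+1)}\le f_{n+1}$ via $b_{n+1}$. Each step gains a jump, as with total functions. The difference is that the gain is written into free places of one growing graph, and there are only countably many places, so the process stops.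
\end{example}

\begin{theorem}\label{thm:bounded}
For every map $H$ from total functions to partial functions and every partial $h$ there is a partial $f\ge h$ such that $J(f)\le f$ for all uniformly $H$-bounded operators $J$.
\end{theorem}

\begin{proof}
By Lemma~\ref{lem:bound}(a) the map $f\mapsto M_H(f)\oplus h$ is $\subseteq$-monotone, so by Lemma~\ref{lem:lfp} there is $f$ with $f=M_H(f)\oplus h$. Then $h\le f$ and $M_H(f)\le f$. If $J$ is uniformly $H$-bounded, Lemma~\ref{lem:bound}(b) gives $J(f)\le M_H(f)\le f$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]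
Take $f\ge h$ from Theorem~\ref{thm:bounded} for $H(g)=g'$. Let $J$ be jump-like. Then $J(f)\le f$ by Lemma~\ref{lem:bound}(c), and $f\le J(f)$ because $J$ is inflationary.
\end{proof}

The proof uses uniform monotonicity at the single index $\iota$, and only the upper half $J(g)\le g'$ of conservativity. Inflation serves only to turn $J(f)\le f$ into an equivalence. For one operator at a time, conservativity is not needed at all.

\begin{corollary}\label{cor:noconservative}
If $J$ is uniformly monotone, then for every $h$ there is $f\ge h$ with $J(f)\le f$. So no uniformly monotone operator satisfies $f<J(f)$ for all $f$.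
\end{corollary}

\begin{proof}
Let $H(g)=J(g)$ for total $g$. Then $J$ is uniformly $H$-bounded via $\iota^*$, and Theorem~\ref{thm:bounded} applies.
\end{proof}

\begin{remark}[Monotonicity is needed]\label{rem:monotone}
Let $\hat f$ be the total extension of $f$ with value $0$ outside $\mathrm{dom}(f)$, and let $J(f)=f\oplus(\hat f)'$. This $J$ is uniformly inflationary. It is uniformly conservative, since for total $f$ it equals $f\oplus f'$, which is equivalent to $f'$ via fixed indices by (F6). It is strict, since $J(f)\le f$ would give $(\hat f)'\le f\le\hat f$.
\end{remark}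

\section{Operators without uniformity}\label{sec:nonuniform}

Call $J$ \emph{order-preserving} if $f\le g$ implies $J(f)\le J(g)$, and \emph{conservative} if $J(g)\equiv g'$ for all total $g$, with no condition on the indices. We give $\omega^\omega$ the product topology, with basic open sets $\{g:g\supset\sigma\}$ for finite strings $\sigma$. A map $H\colon\omega^\omega\to\omega^\omega$ is \emph{Borel} if preimages of open sets are Borel. The jump is Borel, because $\{g:g'(e)=1\}$ is open for each $e$.

\begin{theorem}\label{thm:nonuniform}
Let $H\colon\omega^\omega\to\omega^\omega$ be Borel and let $h$ be a partial function. There is a partial $f\ge h$ such that, for every partial $q$,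
\begin{equation}\label{eq:glb}
\bigl(q\le H(g)\text{ for every }g\in\mathrm{Ext}(f)\bigr)\ \Longrightarrow\ q\le f.
\end{equation}
Consequently $J(f)\le f$ for every order-preserving $J$ with $J(g)\le H(g)$ for all total $g$. In particular no order-preserving conservative operator is strict. For $H(g)=g'$, the function $f$ is a greatest lower bound of $\{g':g\in\mathrm{Ext}(f)\}$ in the subTuring degrees.
\end{theorem}

The difficulty is that the index of the reduction $q\le H(g)$ now depends on $g$, so the consensus of all $H(g)$ with $g\in\mathrm{Ext}(f)$ need not compute $q$. The remedy is a Baire category argument. The closed set $\mathrm{Ext}(f)$ is covered by the countably many sets $R_e=\{g:q\le H(g)\text{ via }e\}$. The complement of $R_e$ is the union, over $n\in\mathrm{dom}(q)$, of the sets $Q_{(e,n,q(n))}$, where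
\[
Q_{(e,n,k)}=\{g\in\omega^\omega:\Phi_e[H(g)](n)=k\text{ fails}\}.
\]
If these sets were open, each $R_e$ would be closed, and by the Baire category theorem one $R_e$ would contain a nonempty piece $\mathrm{Ext}(f)\cap\{g:g\supset\sigma\}$. On that piece the reduction is uniform, and it would suffice to let $f$ record one consensus for each $\sigma$. In general the sets are only Borel. We therefore enlarge the countable family of pieces so that membership in $Q_{(e,n,k)}$ can be secured step by step, by finite approximations to a witness.

A \emph{tree} $T$ is a set of pairs $(\sigma,\tau)$ of finite strings of equal length, closed under passing to initial segments, and $[T]$ is the set of $(g,y)\in\omega^\omega\times\omega^\omega$ with $(g{\upharpoonright}m,y{\upharpoonright}m)\in T$ for all $m$. We use the textbook fact that every Borel set is analytic: for each Borel $Q\subseteq\omega^\omega$ there is a tree $T$ with $Q=\{g:\exists y\ (g,y)\in[T]\}$. The set $\{z\in\omega^\omega:\Phi_e[z](n)=k\}$ is open, since a halting computation makes finitely many queries. So $Q_a$ is Borel for each triple $a=(e,n,k)$, and we fix a tree $T_a$ for it. This is the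 only use of the hypothesis that $H$ is Borel.

A \emph{piece} is a set of the form
\[
P=\{g\supset\sigma:\text{for all }j<l\text{ there is }y\supset\tau_j\text{ with }(g,y)\in[T_{a_j}]\},
\]
where $l\in\omega$, the $a_j$ are triples, and $\sigma,\tau_j$ are finite strings. There are countably many pieces; they depend on $H$ only, and $\omega^\omega$ is one of them.

\begin{lemma}\label{lem:local}
Let $E\subseteq\omega^\omega$ be nonempty and closed, and suppose $q\le H(g)$ for all $g\in E$. Then there are a piece $P$ and an index $e$ such that $P\cap E\ne\emptyset$ and $q\le H(g)$ via $e$ for all $g\in P\cap E$.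
\end{lemma}

\begin{proof}
Suppose not. Then for every piece $P$ meeting $E$ and every $e$ there are $n\in\mathrm{dom}(q)$ and $g\in P\cap E$ with $g\in Q_{(e,n,q(n))}$. We construct $g\in E$ with $q\not\le H(g)$, defeating the index $e$ at stage $e$.

Before stage $e$ we have a string $\sigma^e$ of length $e$ and, for $j<e$, triples $a_j=(j,n_j,q(n_j))$ with $n_j\in\mathrm{dom}(q)$ and strings $\tau^e_j$ of length $e$, such that the piece
\[
P^e=\{g\supset\sigma^e:\text{for all }j<e\text{ there is }y\supset\tau^e_j\text{ with }(g,y)\in[T_{a_j}]\}
\]
meets $E$. We start with $P^0=\omega^\omega$. At stage $e$ choose $n_e\in\mathrm{dom}(q)$ and $g^e\in P^e\cap E\cap Q_{a_e}$, where $a_e=(e,n_e,q(n_e))$. For $j<e$ choose $y_j\supset\tau^e_j$ with $(g^e,y_j)\in[T_{a_j}]$, and choose $y_e$ with $(g^e,y_e)\in[T_{a_e}]$. Put $\sigma^{e+1}=g^e{\upharpoonright}(e+1)$ and $\tau^{e+1}_j=y_j{\upharpoonright}(e+1)$ for $j\le e$. Then $\sigma^{e+1}\supset\sigma^e$, $\tau^{e+1}_j\supset\tau^e_j$ for $j<e$, and $(\sigma^{e+1},\tau^{e+1}_j)\in T_{a_j}$ for $j\le e$. Also $g^e\in P^{e+1}\cap E$, so the construction continues.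

Let $g=\bigcup_e\sigma^e$ and $Y_j=\bigcup_{e>j}\tau^e_j$. Since $g$ and $g^e$ agree below $e+1$, $g$ is the limit of the $g^e\in E$, so $g\in E$. The sets $Q_{a_j}$ need not be closed, and this is where the witnesses are used: $(\sigma^e,\tau^e_j)\in T_{a_j}$ for all $e>j$, so $(g,Y_j)\in[T_{a_j}]$ and $g\in Q_{a_j}$. Thus for every $j$ the equation $\Phi_j[H(g)](n_j)=q(n_j)$ fails with $n_j\in\mathrm{dom}(q)$. So $q\not\le H(g)$, contrary to the hypothesis.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:nonuniform}]
Let $(P_p)_{p\in\omega}$ list the pieces. For a partial $f$ with $P_p\cap\mathrm{Ext}(f)\ne\emptyset$ put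
\[
L_p(f)=\Lambda(\{H(g):g\in P_p\cap\mathrm{Ext}(f)\}).
\]
We want $f\ge h$ with $L_p(f)\le f$ whenever $L_p(f)$ is defined. Lemma~\ref{lem:lfp} does not apply directly, because $P_p\cap\mathrm{Ext}(f)$ may become empty when $f$ grows. So we iterate by hand and keep every value once it is written. Let $f_0=\{(2n+1,h(n)):n\in\mathrm{dom}(h)\}$, take unions at limits, and let $f_{\alpha+1}$ consist of $f_\alpha$ and all pairs $(2\langle p,e\rangle,k)$ such that
\[
2\langle p,e\rangle\notin\mathrm{dom}(f_\alpha),\qquad P_p\cap\mathrm{Ext}(f_\alpha)\ne\emptyset,\qquad L_p(f_\alpha)(e)=k.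
\]
Each $f_\alpha$ is a partial function and the sequence is increasing. As in Lemma~\ref{lem:lfp}, $f_{\gamma+1}=f_\gamma$ for some $\gamma$. Let $f=f_\gamma$. Then $h\le f$ by the query $2n+1$.

Suppose $P_p\cap\mathrm{Ext}(f)\ne\emptyset$ and $L_p(f)(e)=k$. We claim $f(2\langle p,e\rangle)=k$. The point $2\langle p,e\rangle$ lies in $\mathrm{dom}(f)$, since otherwise it would be added at stage $\gamma+1$. It is even, so its value $k_0$ was added in a step from some $f_\alpha\subseteq f$ to $f_{\alpha+1}$, and $L_p(f_\alpha)(e)=k_0$. Since $\emptyset\ne P_p\cap\mathrm{Ext}(f)\subseteq P_p\cap\mathrm{Ext}(f_\alpha)$, Lemma~\ref{lem:consensus}(a) gives $L_p(f_\alpha)\subseteq L_p(f)$, so $k_0=k$. Hence $L_p(f)\le f$ by the query $2\langle p,e\rangle$; the number $p$ is a constant of this reduction, so the list of pieces need not be effective.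

Now let $q\le H(g)$ for all $g\in\mathrm{Ext}(f)$. The set $\mathrm{Ext}(f)$ is nonempty and closed, so Lemma~\ref{lem:local} gives $p$ and $e$ with $P_p\cap\mathrm{Ext}(f)\ne\emptyset$ and $q\le H(g)$ via $e$ on $P_p\cap\mathrm{Ext}(f)$. By Lemma~\ref{lem:consensus}(c), $q\le L_p(f)\le f$. This proves \eqref{eq:glb}.

Let $J$ be order-preserving with $J(g)\le H(g)$ for total $g$. For $g\in\mathrm{Ext}(f)$ we have $f\le g$, so $J(f)\le J(g)\le H(g)$, and \eqref{eq:glb} with $q=J(f)$ gives $J(f)\le f$. With $H(g)=g'$ this applies to order-preserving conservative operators. Finally, for $H(g)=g'$ we have $f\le g\le g'$ for all $g\in\mathrm{Ext}(f)$, so $f$ is a lower bound, and \eqref{eq:glb} says that it is the greatest one.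
\end{proof}

\begin{remark}
Theorem~\ref{thm:bounded} allows every $H$ but needs uniformity; Theorem~\ref{thm:nonuniform} needs no uniformity but restricts $H$. Under the continuum hypothesis some restriction is necessary. List all partial functions as $(h_\alpha)_{\alpha<\omega_1}$. Countably many functions $t_n$ have the upper bound $\langle n,x\rangle\mapsto t_n(x)$, and Remark~\ref{rem:monotone} gives a function strictly above any given one. So we can choose recursively $c_\alpha$ strictly above $h_\alpha$ and all $c_\beta$ with $\beta<\alpha$. Let $J(f)=c_\alpha$ for the least $\alpha$ with $f<c_\alpha$. Then $J$ is strict. It is order-preserving, since $f\le g<c_\alpha$ implies $f<c_\alpha$. And $J(g)\le H(g)$ if $H(g)$ is any total extension of $J(g)$.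
\end{remark}

\section{The greatest operator and the least fixed degree}\label{sec:greatest}

The operator $M$ bounds all jump-like operators, and one may ask whether a bound of this kind can itself be jump-like. An attempt to prove that $M$ is uniformly monotone breaks down as follows. Let $f\subseteq\Phi_d[h]$. To show $M(f)\le M(h)$ we want to turn each total $g\supseteq h$ into a total extension of $f$ computable from $g$. The natural candidate $\Phi_d[g]$ extends $f$ but need not be total. The way out is to quantify over all partial extensions of $f$, each presented by a total function whose jump we can take.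

For total $p$ define a partial function $\psi_p$ as follows: $\psi_p(n)=m$ if $p(s)=\langle n,m\rangle+1$ for the least $s$ such that $p(s)$ has the form $\langle n,m'\rangle+1$, and $\psi_p(n)$ is undefined if there is no such $s$. There is an index $w$ with $\Phi_w[p]=\psi_p$ for all total $p$: query $0,1,2,\dots$ until an answer of the required form appears. Every partial $f$ equals $\psi_{p_f}$, where $p_f(n)=\langle n,f(n)\rangle+1$ for $n\in\mathrm{dom}(f)$ and $p_f(n)=0$ otherwise. So $N(f)=\{p\in\omega^\omega:f\subseteq\psi_p\}$ is nonempty, $f\le p$ via $w$ for all $p\in N(f)$, and we can define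
\[
\mathbb J(f)=\Lambda(\{p':p\in N(f)\}).
\]

\begin{theorem}\label{thm:greatest}
\begin{itemize}
\item[(1)] $\mathbb J$ is jump-like, and it is the greatest jump-like operator: for each jump-like $J$ there is one index witnessing $J(f)\le\mathbb J(f)$ for all $f$. Hence $J(f)\le f$ holds for all jump-like $J$ if and only if $\mathbb J(f)\le f$.
\item[(2)] $\mathbb J$ has a $\subseteq$-least fixed point $f_\infty=\mathbb J(f_\infty)$, and $f_\infty\le h$ for every $h$ with $\mathbb J(h)\le h$. So $f_\infty$ has the least subTuring degree among those fixed by all jump-like operators. In particular $h<\mathbb J(h)$ whenever $f_\infty\not\le h$.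
\end{itemize}
\end{theorem}

\begin{proof}
(1) Each lower bound on $\mathbb J$ comes from Lemma~\ref{lem:consensus}(c) and each upper bound from Lemma~\ref{lem:consensus}(b).

\emph{Inflationary.} For $p\in N(f)$ we have $f\le p$ via $w$ and $p\le p'$ via $v$. So $f\le\mathbb J(f)$ via $\ell(\mathrm{comp}(w,v))$.

\emph{Monotone.} By (F2), $\Phi_d[\psi_p]=\Phi_{\mathrm{comp}(d,w)}[p]$ for total $p$. Define a total function $Q_d(p)$ by $Q_d(p)(\langle n,t\rangle)=\langle n,m\rangle+1$ if $\Phi_{\mathrm{comp}(d,w)}[p](n)$ halts within $t$ steps with output $m$, and $Q_d(p)(\langle n,t\rangle)=0$ otherwise. A value $\langle n,m\rangle+1$ occurs in $Q_d(p)$ exactly when $\Phi_d[\psi_p](n)=m$, so $\psi_{Q_d(p)}=\Phi_d[\psi_p]$. A computation with a total oracle can be run for $t$ steps, so there is a computable $a$ with $Q_d(p)\le p$ via $a(d)$ for all total $p$.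

Let $f\le h$ via $d$ and $p\in N(h)$. By (F1), $f\subseteq\Phi_d[h]\subseteq\Phi_d[\psi_p]=\psi_{Q_d(p)}$, so $Q_d(p)\in N(f)$. Hence $\mathbb J(f)\le Q_d(p)'$ via $u$, and $Q_d(p)'\le p'$ via $j(a(d))$. These indices do not depend on $p\in N(h)$, so $\mathbb J(f)\le\mathbb J(h)$ via the index $d^*=\ell(\mathrm{comp}(u,j(a(d))))$, which is a total computable function of $d$.

\emph{Conservative.} There is an index $a_0$ with $p_f\le f$ via $a_0$ for all total $f$. Let $f$ be total. Since $p_f\in N(f)$, we have $\mathbb J(f)\le p_f'$ via $u$ and $p_f'\le f'$ via $j(a_0)$, so $\mathbb J(f)\le f'$ via $\mathrm{comp}(u,j(a_0))$. Conversely, for $p\in N(f)$ we have $f\le p$ via $w$, so $f'\le p'$ via $j(w)$, and $f'\le\mathbb J(f)$ via $\ell(j(w))$.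

\emph{Greatest.} Let $J$ be jump-like, with monotonicity function $d\mapsto d^\circ$ and with $J(p)\le p'$ via $c$ for total $p$. For $p\in N(f)$ we have $J(f)\le J(p)$ via $w^\circ$, so $J(f)\le p'$ via $\mathrm{comp}(w^\circ,c)$. Hence $J(f)\le\mathbb J(f)$ via $\ell(\mathrm{comp}(w^\circ,c))$. The equivalence follows, since $\mathbb J$ is itself jump-like.

(2) If $f_1\subseteq f_2$ then $N(f_2)\subseteq N(f_1)$, so $\mathbb J$ is $\subseteq$-monotone by Lemma~\ref{lem:consensus}(a). Lemma~\ref{lem:lfp} gives $f_\infty$ as one of the stages $f_\alpha$.

Let $\mathbb J(h)\le h$ via $c$. We want to prove $f_\alpha\le h$ by induction on $\alpha$. A successor step turns an index $d$ for $f_\alpha\le h$ into the index $\mathrm{comp}(d^*,c)$ for $f_{\alpha+1}\le h$, because $f_{\alpha+1}=\mathbb J(f_\alpha)\le\mathbb J(h)$ via $d^*$. A limit step needs one index for all earlier stages. So we look for an index that the successor step does not change: by (F7) choose $d$ with $\Phi_d[X]=\Phi_{\mathrm{comp}(d^*,c)}[X]$ for all $X$. Then $f_0=\emptyset\subseteq\Phi_d[h]$; if $f_\alpha\subseteq\Phi_d[h]$ then $f_{\alpha+1}\subseteq\Phi_{\mathrm{comp}(d^*,c)}[h]=\Phi_d[h]$;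 and a union of subsets of $\Phi_d[h]$ is a subset of $\Phi_d[h]$. Thus $f_\infty\le h$ via $d$.

By (1) and inflation, $J(f_\infty)\equiv f_\infty$ for all jump-like $J$. If $J(h)\equiv h$ for all jump-like $J$, then $\mathbb J(h)\le h$ and so $f_\infty\le h$. Finally, if $f_\infty\not\le h$ then $\mathbb J(h)\not\le h$, while $h\le\mathbb J(h)$.
\end{proof}

Part (2) is the one place where uniform monotonicity is used as a computable function of an index that is not known in advance.

\section{Fixed points with simple total extensions}\label{sec:basis}

By (B2), a fixed point of a jump-like operator has no hyperarithmetical total extension. We show that it can have a total extension that is simple in other senses.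

We recall the notions involved. A relation on numbers and total functions is \emph{arithmetical} if it is obtained from computable relations by quantifiers over $\omega$. It is $\Sigma^1_1$ if it has the form $\exists y\in\omega^\omega\,R$ with $R$ arithmetical; in particular every arithmetical class is $\Sigma^1_1$. A total function is \emph{hyperarithmetical} if its graph and the complement of its graph are $\Sigma^1_1$; there are countably many such functions. For total $g$, $\omega_1^g$ is the least ordinal that is not the order type of a $g$-computable well-ordering, and $\omega_1^{CK}=\omega_1^0$. If $g\le_TS$ then $\omega_1^{CK}\le\omega_1^g\le\omega_1^S$. Kleene's $\mathcal O$ is the standard set of notations for the ordinals below $\omega_1^{CK}$. A class $\mathcal B\subseteq\omega^\omega$ is a \emph{basis} for the nonempty $\Sigma^1_1$ classes if every nonempty $\Sigma^1_1$ class has a member in $\mathcal B$. The class $\{S:\omega_1^S=\omega_1^{CK}\}$ is a basis by the Gandy basis theorem, and $\{S:S\le_T\mathcal O\}$ is a basis by the Kleene basis theorem \cite[Ch.~III]{Sacks}. Both classes are closed downward under $\le_T$.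

\begin{theorem}\label{thm:basis}
Let $\mathcal B$ be a basis for the nonempty $\Sigma^1_1$ classes that is closed downward under $\le_T$. There is a partial $f$ with $J(f)\equiv f$ for all jump-like $J$ that extends to a total member of $\mathcal B$. In particular there is such an $f$ that extends to a total $g$ with $\omega_1^g=\omega_1^{CK}$, and there is such an $f$ that extends to a total $g\le_T\mathcal O$.
\end{theorem}

To apply a basis theorem we need a $\Sigma^1_1$ description of the object sought. The equation $f=M(f)$ is not in that form, since $M(f)(e)=k$ quantifies universally over all total extensions of $f$. Two observations help. The inclusion $M(f)\subseteq f$ is enough for our purpose. And to keep a point $e$ out of $\mathrm{dom}(M(f))$ two extensions of $f$ suffice, so countably many extensions certify the inclusion. We therefore search for the sequence of extensions and recover $f$ from it.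

\begin{proof}
Code a sequence $(g_j)_{j\in\omega}$ of total functions by the total function $S(\langle j,n\rangle)=g_j(n)$, and put $f_S=\Lambda(\{g_j':j\in\omega\})$. Consider the condition that every $g_i$ extends $f_S$, that is,
\begin{equation}\label{eq:star}
\forall i,e,k\ \bigl[\bigl(\forall j\ \Phi_e[g_j'](e)=k\bigr)\rightarrow g_i(e)=k\bigr].
\end{equation}

\emph{The condition is arithmetical in $S$.} The relation $\Phi_e[g_j'](e)=k$ says that there is a finite computation with output $k$ whose queries are answered according to $g_j'$, and each of the statements $g_j'(x)=1$ and $g_j'(x)=0$ is arithmetical in $S$. All other quantifiers in \eqref{eq:star} range over $\omega$.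

\emph{The condition has a solution.} By Lemmas~\ref{lem:lfp} and~\ref{lem:bound}(a) there is $f_*$ with $f_*=M(f_*)$. Let $e\notin\mathrm{dom}(f_*)=\mathrm{dom}(M(f_*))$. Then either $\Phi_e[g'](e)$ diverges for some $g\in\mathrm{Ext}(f_*)$, or these computations all halt and two of them have different outputs. Choose $g_{2e},g_{2e+1}\in\mathrm{Ext}(f_*)$ such that $\Phi_e[g_{2e}'](e)$ diverges, or $\Phi_e[g_{2e}'](e)$ and $\Phi_e[g_{2e+1}'](e)$ halt with different outputs. For $e\in\mathrm{dom}(f_*)$ let $g_{2e},g_{2e+1}\in\mathrm{Ext}(f_*)$ be arbitrary. Suppose $\Phi_e[g_j'](e)=k$ for all $j$. The cases $j=2e,2e+1$ show $e\in\mathrm{dom}(f_*)$. Then $f_*(e)=M(f_*)(e)=\Phi_e[g_0'](e)=k$, and $g_i(e)=k$ for all $i$ because $g_i\supseteq f_*$.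

\emph{Every solution yields a common fixed point.} Let $S$ satisfy \eqref{eq:star}. Then $\{g_j':j\in\omega\}\subseteq\{g':g\in\mathrm{Ext}(f_S)\}$, so $M(f_S)\subseteq f_S$ by Lemma~\ref{lem:consensus}(a). For jump-like $J$, Lemma~\ref{lem:bound}(c) and inflation give $J(f_S)\le M(f_S)\le f_S\le J(f_S)$.

The solutions of \eqref{eq:star} form a nonempty $\Sigma^1_1$ class, so there is a solution $S\in\mathcal B$. Then $f_S\subseteq g_0\le_TS$, and $g_0\in\mathcal B$ because $\mathcal B$ is closed downward. The last sentence of the theorem is the case of the two bases named above.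
\end{proof}

By (B2) the functions $g$ in Theorem~\ref{thm:basis} are never hyperarithmetical. The theorem shows that for no jump-like $J$ can the range ``$f$ extends to a total hyperarithmetical function'' in (B2) be replaced by ``$f$ extends to a total $g$ with $\omega_1^g=\omega_1^{CK}$'', or by ``$f$ extends to a total $g\le_T\mathcal O$''.

\begin{remark}
Other enlargements of the range in (B2) are possible. By Lemma~\ref{lem:finitejumps}, $f<J(f)$ holds for all jump-like $J$ whenever $f$ extends to a total $g$ with $0'\not\le_Tg$, and such a $g$ need not be hyperarithmetical. Indeed, each set $\{g:\Phi_e[g]=0'\}$ is nowhere dense: if it were dense above a string $\sigma$, we could compute $0'(n)$ by searching for a string $\tau\supseteq\sigma$ with $\Phi_e[\tau](n)$ halting, since such a $\tau$ exists and extends to a member of the set. So the functions that compute $0'$ form a meager set, and so do the countably many hyperarithmetical functions. By the Baire category theorem some total $g$ lies in neither set.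
\end{remark}

\begin{thebibliography}{9}
\bibitem{KN} Takayuki Kihara and Keng Meng Ng, \emph{The subTuring degrees}, arXiv:2411.06043 (2024).
\bibitem{Sacks} Sacks, \emph{Higher Recursion Theory}.
\end{thebibliography}
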